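# A parsimonious reduction from minimal functional dependencies to minimal transversals

## Statement: a union of transversal problems fits into one transversal problem

We prove two theorems. The vocabulary is explained in the next section. Three enumeration problems occur. *Enumerate Minimal FDs* asks for all minimal, valid, non-trivial functional dependencies of a database. *Transversal Hypergraph* (TH) asks for all minimal transversals of one hypergraph. *Transversal Hypergraph Union* (THU) receives a number $d$ and hypergraphs $\mathcal H_1,\dots,\mathcal H_d$ on a common vertex set $V$ and asks for all pairs $(i,T)$ with $1\le i\le d$ and $T\in\mathrm{Tr}(\mathcal H_i)$. Here $d$ is part of the input and unbounded.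

**Theorem 1.** There is a parsimonious reduction from THU (with $d$ part of the input) to TH. If the input has $n=|V|$, $d$ hypergraphs and $M=\sum_i|\mathcal H_i|$ edges, the constructed hypergraph has at most $2n+d$ vertices and at most $M+\binom d2+2n+1$ edges. If all input edges have size $\le k$, all output edges have size $\le\max(k+1,3)$.

**Theorem 2.** There is a parsimonious reduction from Enumerate Minimal FDs to TH. Moreover, Enumerate Minimal FDs, THU and TH are pairwise equivalent under parsimonious reductions.

In plain words, suppose we have a list of $d$ hypergraphs and want all minimal transversals of all of them, each tagged with the index of its hypergraph. Theorem 1 builds a single hypergraph whose minimal transversals correspond one-to-one to the tagged list, with no solution lost and none left over. Theorem 2 transfers this to databases, where $d$ is the number of attributes.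

The words "none left over" carry the difficulty. Bläsius, Friedrich and Schirneck, in "The Complexity of Dependency Detection and Discovery in Relational Databases" (arXiv:2103.13331, 2021), pose the problem to "give a fully parsimonious reduction between the problems", namely from Enumerate Minimal FDs to TH. Two facts form the background. Eiter and Gottlob showed that Enumerate Minimal FDs can be solved in output-polynomial time if and only if TH can. They also gave an almost parsimonious construction, which maps a database over $R$ to a hypergraph $(R^2,\mathcal F)$ whose minimal hitting sets correspond to the minimal FDs, except for $O(|R|^4)$ easily recognizable excess solutions. The number of excess solutions has to be brought down to zero.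

## Transversals, dependencies, and reductions that preserve solutions

**Hypergraphs.** A hypergraph $\mathcal H$ on a finite vertex set $V$ is a finite family of subsets of $V$, called edges. The empty set is allowed as an edge. A *transversal* of $\mathcal H$ is a set $T\subseteq V$ that meets every edge. Supersets of transversals are transversals, so $T$ is an inclusion-minimal transversal if and only if $T$ is a transversal and $T\setminus\{t\}$ is not one, for every $t\in T$. We use this one-element test throughout. $\mathrm{Tr}(\mathcal H)$ is the set of minimal transversals. It is an antichain: no member properly contains another. A vertex that lies in no edge lies in no minimal transversal, since removing it does no harm.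

Two degenerate cases matter later. If $\emptyset\in\mathcal H$, nothing meets the empty edge, so $\mathrm{Tr}(\mathcal H)=\emptyset$ and there are no solutions. If $\mathcal H$ has no edges, every set is a transversal, so $\mathrm{Tr}(\mathcal H)=\{\emptyset\}$ and there is exactly one solution.

For example, on $V=\{u,v,w\}$ let
$$\mathcal H_1=\{\{u,v\}\},\qquad \mathcal H_2=\{\{u\},\{v,w\}\}.$$
Then $\mathrm{Tr}(\mathcal H_1)=\{\{u\},\{v\}\}$ and $\mathrm{Tr}(\mathcal H_2)=\{\{u,v\},\{u,w\}\}$, so this THU instance has four solutions. We will carry this pair along as a running example.

**Functional dependencies.** Let $R$ be a finite set of attributes and $\mathfrak r$ a database over $R$, i.e. a finite set of rows $r\colon R\to\text{values}$. For $X\subseteq R$ and $a\in R$, the FD $X\to a$ *holds* (is valid) in $\mathfrak r$ if any two rows $r,s\in\mathfrak r$ with $r[X]=s[X]$ also satisfy $r[a]=s[a]$. It is *non-trivial* if $a\notin X$, and *minimal* if no $X'\subsetneq X$ has $X'\to a$ holding.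

For example, let $R=\{A,B,C\}$ with the two rows $(0,0,0)$ and $(1,1,0)$. The minimal, valid, non-trivial FDs are $B\to A$, $A\to B$ and $\emptyset\to C$, the last because $C$ is constant. If we add the row $(0,0,1)$, then the first and third rows differ only in $C$, so no non-trivial FD with right-hand side $C$ holds. The FDs $B\to A$ and $A\to B$ remain valid and minimal.

**Parsimonious reductions.** A parsimonious reduction from an enumeration problem $A$ to an enumeration problem $B$ consists of a polynomial-time computable map $\tau$ that sends every instance $x$ of $A$ to an instance $\tau(x)$ of $B$, and, for every $x$, a bijection from the solutions of $\tau(x)$ to the solutions of $x$, computable in time polynomial in $|x|$. In particular $x$ and $\tau(x)$ have the same number of solutions.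

Such reductions compose. Suppose $\tau_1$ reduces $A$ to $B$ and $\tau_2$ reduces $B$ to $C$. Then $\tau_2\circ\tau_1$ is polynomial-time computable, and the bijections compose as
$$\mathrm{Sol}(\tau_2\tau_1x)\longrightarrow\mathrm{Sol}(\tau_1x)\longrightarrow\mathrm{Sol}(x).$$
The first map takes time polynomial in $|\tau_1(x)|$, which is polynomial in $|x|$.

## Selector vertices and one transversal too many

For $d=1$ there is nothing to do: output $\mathcal H_1$. For larger $d$, here is a direct construction. Make disjoint copies of the hypergraphs and take all edges $E_1\cup\dots\cup E_d$ with $E_i\in\mathcal H_i$. A set meets all of these if and only if, for some $i$, it meets all edges of the $i$-th copy; otherwise pick one unmet $E_i$ for each $i$, and their union is unmet. If every $\mathcal H_i$ has an edge and all edges are non-empty, then every member of every $\mathrm{Tr}(\mathcal H_i)$ is non-empty. Members from different copies are then incomparable, and the minimal transversals are exactly the copies of all the $T\in\mathrm{Tr}(\mathcal H_i)$. For $d=2$ this is a fine reduction in that case. But it has $\prod_i|\mathcal H_i|$ edges, which is exponential when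 $d$ is part of the input.

The sensible way to save edges is to let new vertices choose the index. Add *selector* vertices $Y=\{y_1,\dots,y_d\}$. The edges $\{y_i,y_j\}$ force all selectors but at most one into a transversal, and the missing one, say $y_i$, switches on the edges of $\mathcal H_i$.

**Lemma 3 (selectors).** Let $d\ge2$, let $\mathcal H_1,\dots,\mathcal H_d$ be hypergraphs on $V$, let $Y=\{y_1,\dots,y_d\}$ be new vertices, and on $V\cup Y$ put
$$\mathcal G=\{\{y_i,y_j\}:i<j\}\cup\{E\cup\{y_i\}:1\le i\le d,\ E\in\mathcal H_i\}.$$
Then $\mathrm{Tr}(\mathcal G)$ consists of the sets $(Y\setminus\{y_i\})\cup T$ with $1\le i\le d$ and $T\in\mathrm{Tr}(\mathcal H_i)$, together with the set $Y$ if every $\mathcal H_i$ has at least one edge, and of nothing else.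

*Proof.* Let $Q$ be a transversal of $\mathcal G$ and let $A=\{i:y_i\notin Q\}$. The edges $\{y_i,y_j\}$ give $|A|\le1$.

Suppose $A=\emptyset$, so $Q\supseteq Y$. The set $Y$ is a transversal because every edge contains a selector, so only $Q=Y$ can be minimal. The set $Y\setminus\{y_i\}$ meets all edges $\{y_j,y_l\}$ and all edges $E\cup\{y_j\}$ with $j\ne i$, and it misses every edge $E\cup\{y_i\}$. Hence it is a transversal if and only if $\mathcal H_i$ has no edges. So $Y$ is minimal if and only if every $\mathcal H_i$ has an edge.

Suppose $A=\{i\}$ and write $Q=(Y\setminus\{y_i\})\cup T$ with $T\subseteq V$. Such a set meets all edges except possibly those of the form $E\cup\{y_i\}$, and it meets these exactly when $T$ meets $E$. So it is a transversal if and only if $T$ is a transversal of $\mathcal H_i$. If $Q$ is minimal, then no $T\setminus\{t\}$ is a transversal of $\mathcal H_i$, so $T\in\mathrm{Tr}(\mathcal H_i)$. Conversely, let $T\in\mathrm{Tr}(\mathcal H_i)$. Removing some $t\in T$ from $Q$ leaves some $E\cup\{y_i\}$ unmet, and removing $y_j$ with $j\ne i$ leaves $\{y_i,y_j\}$ unmet. So $Q$ is minimal. $\square$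

If some $\mathcal H_i$ has no edges, Lemma 3 is already a perfect reduction. The two-row database above gives an instance. We will see that it corresponds to $\mathcal H_A=\{\{B\}\}$, $\mathcal H_B=\{\{A\}\}$ and $\mathcal H_C$ without edges. Then $\mathcal G$ has the edges $\{y_A,y_B\},\{y_A,y_C\},\{y_B,y_C\},\{B,y_A\},\{A,y_B\}$, and its minimal transversals are $\{y_B,y_C,B\}$, $\{y_A,y_C,A\}$ and $\{y_A,y_B\}$. There are three of them, one for each FD.

If every $\mathcal H_i$ has an edge, we get exactly one solution too many, namely $Y$. The smallest instance is $\mathcal H_1=\mathcal H_2=\{\{1\}\}$, where $\mathcal G$ is the triangle on $\{y_1,y_2,1\}$. A triangle has three minimal transversals, and we want two.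

Two quick repairs fail. The first is to append an edgeless hypergraph $\mathcal H_0$, so that the set of all selectors is no longer minimal. But $\mathcal H_0$ brings its own solution $(0,\emptyset)$, represented by $\{y_1,\dots,y_d\}$, and by Lemma 3 the total is again $1+\sum_i|\mathrm{Tr}(\mathcal H_i)|$. The second is to forbid $Y$ by adding the edge $V$, which $Y$ misses. This removes $Y$ but may let in many new sets. The set $Y\cup\{x\}$ with $x\in V$ is now a transversal. It cannot lose $x$, because of the edge $V$, and it cannot lose $y_i$ precisely when some edge of $\mathcal H_i$ avoids $x$. So $Y\cup\{x\}$ is minimal whenever every $\mathcal H_i$ has an edge avoiding $x$. For $\mathcal H_1=\mathcal H_2=\{\{u\},\{v\}\}$ on $V=\{u,v\}$ we want two solutions. Here $\mathcal G$ is the complete graph on $\{y_1,y_2,u,v\}$ without the edge $\{u,v\}$, and it has three minimal transversals: $\{y_1,y_2\}$, $\{y_1,u,v\}$ and $\{y_2,u,v\}$. Adding $V=\{u,v\}$ gives the complete graph on four vertices, which has four.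

## Weakening the edge $\{y_1,y_2\}$: two transversals traded for one

Instead of removing $Y$ we keep it, and make two *other* solutions collapse into one. In the triangle, replace the edge $\{y_1,y_2\}$ by the larger edge $\{y_1,y_2,1\}$. The edges are now $\{y_1,y_2,1\},\{1,y_1\},\{1,y_2\}$, and the minimal transversals are $\{y_1,y_2\}$ and $\{1\}$, exactly two. The former solutions $\{y_2,1\}$ and $\{y_1,1\}$ both shrank to the same set $\{1\}$, because both selectors may now be absent, provided that $1$ is present.

The next lemma does this in general. It allows any common transversal $P$, so that we can see what the right choice of $P$ is.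

**Lemma 4 (trading).** Let $d\ge2$, and let $\mathcal K_1,\dots,\mathcal K_d$ be hypergraphs on $W$, each with at least one edge and with all edges non-empty. Let $P\subseteq W$ be a transversal of both $\mathcal K_1$ and $\mathcal K_2$. Let $Y=\{y_1,\dots,y_d\}$ be new vertices, and let $\mathcal K^*$ be the hypergraph on $W\cup Y$ with the edges

* (a) $\{y_i,y_j\}$ for $1\le i<j\le d$, $(i,j)\neq(1,2)$;
* (b) $\{y_1,y_2,p\}$ for $p\in P$;
* (c) $E\cup\{y_i\}$ for $1\le i\le d$, $E\in\mathcal K_i$.

Put $S=P\cup\{y_3,\dots,y_d\}$. Then $\mathrm{Tr}(\mathcal K^*)$ consists exactly of the following pairwise distinct sets: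

1. $Y$;
2. $S$;
3. $(Y\setminus\{y_i\})\cup T$ with $1\le i\le d$, $T\in\mathrm{Tr}(\mathcal K_i)$ and $(i,T)\notin\{(1,P),(2,P)\}$.

*Proof.* For $Q\subseteq W\cup Y$ let $A(Q)=\{i:y_i\notin Q\}$. The sets in 1, 2 and 3 have $A$ equal to $\emptyset$, $\{1,2\}$ and $\{i\}$ respectively, and within 3 the pair $(i,T)$ can be read off. So the listed sets are pairwise distinct. We sort the minimal transversals by $|A(Q)|$.

**Step 1.** *This step finds all transversals that miss at least two selectors.* Let $Q$ be a transversal with $|A(Q)|\ge2$. By (a), $A(Q)$ contains no pair of indices other than $\{1,2\}$, so $A(Q)=\{1,2\}$. Then (b) forces every $p\in P$ into $Q$. Hence $Q\supseteq S$. Conversely, $S$ is a transversal. Each edge (a) contains some $y_j$ with $j\ge3$. Each edge (b) contains an element of $P$. Each edge (c) with $i\ge3$ contains $y_i\in S$. The edges (c) with $i\in\{1,2\}$ are met by $P$, which is a transversal of $\mathcal K_1$ and of $\mathcal K_2$. Since supersets of transversals are transversals, we obtain: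

$$\text{the transversals } Q \text{ with } |A(Q)|\ge2 \text{ are exactly the sets } Q\supseteq S \text{ with } y_1,y_2\notin Q.\qquad (1)$$

Among these only $S$ can be minimal. It is minimal: removing $p\in P$ leaves $\{y_1,y_2,p\}$ unmet, and removing $y_j$ with $j\ge3$ leaves $\{y_1,y_j\}$ unmet.

**Step 2.** *This step treats transversals that contain all selectors.* If $A(Q)=\emptyset$, then $Q\supseteq Y$. The set $Y$ is a transversal, since every edge contains a selector, so only $Y$ can be minimal. It is minimal: for each $i$ choose an edge $E\in\mathcal K_i$; then $E\cup\{y_i\}$ is unmet by $Y\setminus\{y_i\}$, because $E\subseteq W$.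

**Step 3.** *This step determines which sets missing exactly one selector are minimal transversals.* Let $A(Q)=\{i\}$ and write $Q=(Y\setminus\{y_i\})\cup T$ with $T\subseteq W$. Then $Q$ meets all edges (a) and (b), since each contains two selectors and only one selector is missing, and all edges (c) with index different from $i$. So $Q$ is a transversal if and only if $T$ is a transversal of $\mathcal K_i$. If $Q$ is a minimal transversal, then no $T\setminus\{t\}$ is a transversal of $\mathcal K_i$, so $T\in\mathrm{Tr}(\mathcal K_i)$.

Now suppose $T\in\mathrm{Tr}(\mathcal K_i)$. Removing any $t\in T$ from $Q$ destroys the transversal property, by the same equivalence. Consider removing $y_j$ with $j\ne i$. If $\{i,j\}\ne\{1,2\}$, then $\{y_i,y_j\}$ is an edge (a), and it becomes unmet. If $\{i,j\}=\{1,2\}$, then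
$$Q\setminus\{y_j\}=\{y_3,\dots,y_d\}\cup T,$$
and by (1) this is a transversal if and only if $P\subseteq T$. Since $i\in\{1,2\}$, the set $P$ is a transversal of $\mathcal K_i$, and $T$ is a minimal transversal of $\mathcal K_i$. So $P\subseteq T$ happens if and only if $T=P$. Hence $Q$ is minimal if and only if $(i,T)\notin\{(1,P),(2,P)\}$. $\square$

Let us count. Compared with the pairs $(i,T)$, $T\in\mathrm{Tr}(\mathcal K_i)$, Lemma 4 has the two additional sets $Y$ and $S$, and it loses the pair $(i,P)$ for each $i\in\{1,2\}$ with $P\in\mathrm{Tr}(\mathcal K_i)$. So
$$|\mathrm{Tr}(\mathcal K^*)|=\sum_{i=1}^d|\mathrm{Tr}(\mathcal K_i)|+2-\bigl|\{i\in\{1,2\}:P\in\mathrm{Tr}(\mathcal K_i)\}\bigr|.\qquad (2)$$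
The count is right if and only if $P$ is a minimal transversal of *both* $\mathcal K_1$ and $\mathcal K_2$. A careless choice makes things worse. For $\mathcal K_1=\{\{u\}\}$, $\mathcal K_2=\{\{v\}\}$ and $P=\{u,v\}$, formula (2) gives $2+2-0=4$ solutions, while the plain selector construction gives three. These two hypergraphs have no common minimal transversal at all. So one has to be created.

## Padding and renaming to create a common minimal transversal

The solutions of THU are tagged pairs $(i,T)$. Nothing ties a vertex $v$ as used by $\mathcal H_1$ to the same $v$ as used by $\mathcal H_2$. We may therefore permute the vertices of $\mathcal H_2$ alone, as long as we remember the permutation. If $T_1$ and $T_2$ are minimal transversals of $\mathcal H_1$ and $\mathcal H_2$ of the same size, a permutation carries $T_2$ to $T_1$. If the sizes differ, we first enlarge all minimal transversals of one hypergraph by the same new vertices.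

**Lemma 5 (alignment).** Let $\mathcal H_1,\mathcal H_2$ be hypergraphs on $V$, and let $T_i\in\mathrm{Tr}(\mathcal H_i)$ for $i=1,2$ with $|T_1|\le|T_2|$. Let $Z$ be a set of $|T_2|-|T_1|$ new vertices, $W=V\cup Z$, $P=T_1\cup Z$, and let $\pi$ be a permutation of $W$ with $\pi(T_2)=P$. On $W$ put
$$\mathcal H_1'=\mathcal H_1\cup\{\{z\}:z\in Z\},\qquad \mathcal H_2'=\{\pi(E):E\in\mathcal H_2\}.$$
Then such a $\pi$ exists, and
$$\mathrm{Tr}(\mathcal H_1')=\{T\cup Z:T\in\mathrm{Tr}(\mathcal H_1)\},\qquad \mathrm{Tr}(\mathcal H_2')=\{\pi(T):T\in\mathrm{Tr}(\mathcal H_2)\}.$$
In particular $P\in\mathrm{Tr}(\mathcal H_1')\cap\mathrm{Tr}(\mathcal H_2')$.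

*Proof.* We have $|P|=|T_1|+|Z|=|T_2|$, so $|W\setminus P|=|W\setminus T_2|$ as well. Joining any bijection $T_2\to P$ with any bijection $W\setminus T_2\to W\setminus P$ gives $\pi$.

A set $X\subseteq W$ is a transversal of $\mathcal H_1'$ if and only if $Z\subseteq X$ and $X\cap V$ is a transversal of $\mathcal H_1$. The minimal such sets are the sets $T\cup Z$ with $T\in\mathrm{Tr}(\mathcal H_1)$.

Regarded as a hypergraph on $W$ instead of $V$, $\mathcal H_2$ has the same minimal transversals, because the vertices of $Z$ lie in no edge of it. The permutation $\pi$ of $W$ maps $\mathcal H_2$ to $\mathcal H_2'$, hence minimal transversals to minimal transversals.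

Finally, $P=T_1\cup Z$ has the form required in the first description, and $P=\pi(T_2)$ the form required in the second. $\square$

In the running example take $T_1=\{u\}$ and $T_2=\{u,v\}$. Then $Z=\{z\}$, $W=\{u,v,w,z\}$, $P=\{u,z\}$, and $\pi$ may be the exchange of $v$ and $z$. We get $\mathcal H_1'=\{\{u,v\},\{z\}\}$ with minimal transversals $\{u,z\},\{v,z\}$, and $\mathcal H_2'=\{\{u\},\{z,w\}\}$ with minimal transversals $\{u,z\},\{u,w\}$. The set $P=\{u,z\}$ is common.

## Proof of Theorem 1

Let $\mathcal H_1,\dots,\mathcal H_d$ on $V$ be given.

**Step 1.** *This step removes hypergraphs without solutions and the cases with fewer than two hypergraphs.* Discard every $\mathcal H_i$ with $\emptyset\in\mathcal H_i$; it contributes no pair $(i,T)$. Let $I$ be the set of surviving indices. If $I=\emptyset$, output the hypergraph $\{\emptyset\}$ on the empty vertex set; both solution sets are empty. If $I=\{i\}$, output $\mathcal H_i$ with the bijection $T\mapsto(i,T)$. From now on $|I|\ge2$, and all edges are non-empty. We relabel so that $I=\{1,\dots,d'\}$ with $2\le d'\le d$, and remember the original labels, which the bijection puts back at the end.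

**Step 2.** *This step finishes the case in which some surviving $\mathcal H_i$ has no edges.* Output the hypergraph $\mathcal G$ of Lemma 3, built from $\mathcal H_1,\dots,\mathcal H_{d'}$. By Lemma 3, in this case
$$\mathrm{Tr}(\mathcal G)=\{(Y\setminus\{y_i\})\cup T:1\le i\le d',\ T\in\mathrm{Tr}(\mathcal H_i)\}.$$
The bijection is $(Y\setminus\{y_i\})\cup T\mapsto(i,T)$, where $i$ is read off as the unique index whose selector is missing.

From now on every surviving $\mathcal H_i$ has at least one edge.

**Step 3.** *This step computes one solution of each of the first two hypergraphs.* For $i=1,2$ start with $X=V$, which is a transversal of $\mathcal H_i$ because all edges are non-empty. Scan the vertices once, and delete a vertex from $X$ whenever the remainder is still a transversal. Call the result $T_i$. It is a transversal. It is minimal: if $q\in T_i$, then when $q$ was scanned, the current set $X$ satisfied that $X\setminus\{q\}$ is not a transversal. As $T_i\setminus\{q\}\subseteq X\setminus\{q\}$, the set $T_i\setminus\{q\}$ is not a transversal either. Exchange the labels 1 and 2 if necessary so that $|T_1|\le|T_2|$. Both sets are non-empty, because both hypergraphs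 have an edge.

**Step 4.** *This step makes the two solutions equal.* Apply Lemma 5 to obtain $Z$, $W$, $P$, $\pi$, $\mathcal H_1'$ and $\mathcal H_2'$, and let $\mathcal H_i'=\mathcal H_i$, regarded as a hypergraph on $W$, for $i\ge3$. Passing from $V$ to $W$ does not change $\mathrm{Tr}(\mathcal H_i)$ for $i\ge3$, since the vertices of $Z$ lie in no edge. By Lemma 5 we have bijections $\beta_i:\mathrm{Tr}(\mathcal H_i')\to\mathrm{Tr}(\mathcal H_i)$ given by
$$\beta_1(T')=T'\setminus Z,\qquad\beta_2(T')=\pi^{-1}(T'),\qquad\beta_i(T')=T'\quad(i\ge3),$$
and
$$P\in\mathrm{Tr}(\mathcal H_1')\cap\mathrm{Tr}(\mathcal H_2'),\qquad\beta_1(P)=T_1,\qquad\beta_2(P)=T_2.$$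
Every $\mathcal H_i'$ has at least one edge, and all its edges are non-empty subsets of $W$.

**Step 5.** *This step produces the output and the bijection.* Output the hypergraph $\mathcal H^*$ that Lemma 4 builds from $\mathcal K_i=\mathcal H_i'$ ($1\le i\le d'$) and this $P$. With $S=P\cup\{y_3,\dots,y_{d'}\}$, Lemma 4 says that $\mathrm{Tr}(\mathcal H^*)$ consists of $Y$, $S$, and the sets $(Y\setminus\{y_i\})\cup T$ with $T\in\mathrm{Tr}(\mathcal H_i')$ and $(i,T)\notin\{(1,P),(2,P)\}$, all pairwise distinct. Define
$$\Phi(Y)=(1,T_1),\qquad\Phi(S)=(2,T_2),\qquad\Phi\bigl((Y\setminus\{y_i\})\cup T\bigr)=(i,\beta_i(T)).$$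
The $\beta_i$ are bijections, so the third rule is a bijection from the sets of the third kind onto all pairs $(i,T)$, $T\in\mathrm{Tr}(\mathcal H_i)$, except $(1,\beta_1(P))=(1,T_1)$ and $(2,\beta_2(P))=(2,T_2)$. These two are supplied by $Y$ and $S$. Hence $\Phi$ is a bijection from $\mathrm{Tr}(\mathcal H^*)$ onto the set of all pairs $(i,T)$ with $T\in\mathrm{Tr}(\mathcal H_i)$.

**Step 6.** *This step checks running time and size.* Discarding, the greedy scan, the choice of $\pi$ and the listing of the edges take polynomial time. Given a minimal transversal $Q$ of the output, one reads off which selectors are missing. None missing means $Y$, the two selectors $y_1,y_2$ missing means $S$, and exactly one missing means the third rule. So $\Phi$, and likewise $\Phi^{-1}$, is computable in polynomial time; the data $T_1,T_2,Z,\pi$ are recomputed from the input by the same deterministic procedure.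

For the size in Step 5, note $1\le|T_1|$ and $|T_2|\le n$, so $|Z|\le n-1$ and $|P|=|T_2|\le n$. The number of vertices is $n+|Z|+d'\le2n+d$. The edges (a), (b) and (c) number at most
$$\Bigl(\tbinom{d'}2-1\Bigr)+|P|+(M+|Z|)\le M+\tbinom d2+2n.$$
The edges (a) have size 2 and the edges (b) have size 3. The edges (c) have size at most $k+1$, apart from those that come from the singletons $\{z\}$, which become the pairs $\{z,y_1\}$. So all sizes are at most $\max(k+1,3)$. In Step 2 there are $n+d'\le n+d$ vertices and at most $\binom{d'}2+M$ edges, of size at most $\max(k+1,2)$. In Step 1 the output is some $\mathcal H_i$ or the hypergraph $\{\emptyset\}$, which has one edge. All of these respect the bounds of the theorem. This proves Theorem 1. $\blacksquare$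

In the running example $d'=2$, so there are no edges (a), and $\mathcal H^*$ has the edges
$$\{y_1,y_2,u\},\ \{y_1,y_2,z\},\ \{u,v,y_1\},\ \{z,y_1\},\ \{u,y_2\},\ \{z,w,y_2\}.$$
Let us find $\mathrm{Tr}(\mathcal H^*)$ by hand. Without selectors we need $u$ and $z$, and $\{u,z\}$ is enough. With $y_1$ only, we need $u$ and one of $z,w$; the set $\{y_1,u,z\}$ contains $\{u,z\}$, so $\{y_1,u,w\}$ remains. With $y_2$ only, we need $z$ and one of $u,v$; the set $\{y_2,u,z\}$ contains $\{u,z\}$, so $\{y_2,v,z\}$ remains. With both selectors we get $\{y_1,y_2\}$. The bijection is
$$\{y_1,y_2\}\mapsto(1,\{u\}),\quad\{u,z\}\mapsto(2,\{u,v\}),\quad\{y_2,v,z\}\mapsto(1,\{v\}),\quad\{y_1,u,w\}\mapsto(2,\{u,w\}),$$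
which are the four solutions.

## Databases as families of hypergraphs, and hypergraphs as databases: proof of Theorem 2

**Step 1.** *This step reduces Enumerate Minimal FDs to THU.* Let $\mathfrak r$ be a database over $R$. For rows $r,s$ let $D(r,s)=\{b\in R:r[b]\ne s[b]\}$, and for $a\in R$ put
$$\mathcal H_a=\{D(r,s)\setminus\{a\}:r,s\in\mathfrak r,\ r[a]\ne s[a]\}\quad\text{on }V=R.$$
Let $X\subseteq R\setminus\{a\}$. The FD $X\to a$ holds if and only if every pair of rows with $r[a]\ne s[a]$ has $r[X]\ne s[X]$. The latter means $X\cap D(r,s)\ne\emptyset$, which is the same as $X\cap(D(r,s)\setminus\{a\})\ne\emptyset$ because $a\notin X$. So $X\to a$ holds if and only if $X$ is a transversal of $\mathcal H_a$.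

All subsets of such an $X$ also avoid $a$, so $X\to a$ is minimal and valid if and only if $X$ is a minimal transversal of $\mathcal H_a$. Conversely, $a$ lies in no edge of $\mathcal H_a$, so all members of $\mathrm{Tr}(\mathcal H_a)$ avoid $a$. Hence $X\to a$ is a minimal, valid, non-trivial FD if and only if $X\in\mathrm{Tr}(\mathcal H_a)$. The degenerate cases agree. If $a$ is constant, $\mathcal H_a$ has no edges, and $\emptyset\to a$ is the only such FD with right-hand side $a$. If two rows differ only in $a$, then $\emptyset\in\mathcal H_a$, and there is none.

The family $(\mathcal H_a)_{a\in R}$ is computed in polynomial time. Together with the bijection $(a,X)\mapsto(X\to a)$ it is a parsimonious reduction to THU with $d=|R|$. For instance, the rows $(0,0,0),(1,1,0)$ have $D=\{A,B\}$, which gives $\mathcal H_A=\{\{B\}\}$, $\mathcal H_B=\{\{A\}\}$ and $\mathcal H_C$ without edges, as announced after Lemma 3.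

**Step 2.** *This step obtains the reduction to TH.* Parsimonious reductions compose. Composing Step 1 with Theorem 1 gives a parsimonious reduction from Enumerate Minimal FDs to TH.

**Step 3.** *This step closes the circle by reducing TH to Enumerate Minimal FDs.* Given $\mathcal H$ on $V$, let $R=V\cup\{a\}$ with $a$ new, and take the following rows, where a value is *private* if it is different from $0$ and occurs nowhere else in the database:

* $r_0$, with value $0$ everywhere;
* for each $E\in\mathcal H$ a row $r_E$ with private values on the attributes of $E\cup\{a\}$ and $0$ elsewhere;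
* for each $b\in V$ a row $s_b$ with a private value on $b$ and $0$ elsewhere.

Consider a right-hand side $b\in V$. The rows $r_0$ and $s_b$ differ only in $b$, so they agree on every $X$ with $b\notin X$. Hence no non-trivial FD $X\to b$ holds.

Consider the right-hand side $a$. The rows $r_0$ and $s_b$ all have value $0$ on $a$, so the pairs that differ in $a$ are $(r_0,r_E)$, $(r_E,r_{E'})$ with $E\ne E'$, and $(s_b,r_E)$. The first kind differs, apart from $a$, exactly on $E$. The second differs exactly on $E\cup E'$, because on $E\cap E'$ both rows have private values. The third differs exactly on $E\cup\{b\}$, because on $b$ the row $s_b$ has a private value that $r_E$ does not have. So $\mathcal H_a$ consists of all $E\in\mathcal H$ and of some supersets of edges of $\mathcal H$. It therefore has the same transversals as $\mathcal H$, apart from the vertex $a$, which lies in no edge. By Step 1, the minimal, valid, non-trivial FDs are exactly $T\to a$ with $T\in\mathrm{Tr}(\mathcal H)$. This includes the degenerate cases: if $\mathcal H$ has no edges, then $a$ is constant, and if $\emptyset\in\mathcal H$, then $r_0$ and $r_\emptyset$ differ only in $a$. The map $(T\to a)\mapsto T$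 is the required bijection.

We now have reductions from Enumerate Minimal FDs to THU, from THU to TH, and from TH to Enumerate Minimal FDs. By composition, the three problems are pairwise equivalent under parsimonious reductions. This proves Theorem 2. $\blacksquare$

## Sums of products with binary coefficients

Theorem 1 adds the numbers $|\mathrm{Tr}(\mathcal H_i)|$. Disjoint unions multiply them: for hypergraphs $\mathcal A,\mathcal B$ on disjoint vertex sets,
$$\mathrm{Tr}(\mathcal A\cup\mathcal B)=\{A\cup B:A\in\mathrm{Tr}(\mathcal A),\ B\in\mathrm{Tr}(\mathcal B)\},\qquad (3)$$
since a set is a transversal of $\mathcal A\cup\mathcal B$ if and only if its two parts are transversals of $\mathcal A$ and of $\mathcal B$, and it is minimal if and only if both parts are. Together, the two operations give the following.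

**Corollary 6.** Given hypergraphs $\mathcal H_1,\dots,\mathcal H_d$, explicitly listed index multisets $I_1,\dots,I_m$ over $\{1,\dots,d\}$, and positive integers $c_1,\dots,c_m$ in binary, one can compute in polynomial time a hypergraph $\mathcal G$ with
$$|\mathrm{Tr}(\mathcal G)|=\sum_{j=1}^mc_j\prod_{i\in I_j}|\mathrm{Tr}(\mathcal H_i)|,$$
together with a polynomial-time bijection from $\mathrm{Tr}(\mathcal G)$ to the triples ($j$, a number in $\{1,\dots,c_j\}$, a tuple in $\prod_{i\in I_j}\mathrm{Tr}(\mathcal H_i)$).

*Proof.* **Step 1.** *This step realizes the coefficient $c_j$, which may be exponentially large, by a small hypergraph.* Let $\mathcal D_b$ consist of $b$ disjoint pairs $\{p_t,q_t\}$, $0\le t<b$. A minimal transversal picks one vertex from each pair, so $\mathcal D_b$ has $2^b$ minimal transversals, in bijection with $b$-bit strings. For $b=0$ there are no edges, and there is one minimal transversal. Write $c_j=\sum_{b\in B_j}2^b$ in binary. All the $\mathcal D_b$ with $b\in B_j$ live on the common vertex set $\{p_t,q_t:t<\max B_j\}$, whose size is polynomial in the input length, and unused vertices do no harm. Theorem 1 applied to $(\mathcal D_b)_{b\in B_j}$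 gives a hypergraph $\mathcal G_j$ with $|\mathrm{Tr}(\mathcal G_j)|=\sum_{b\in B_j}2^b=c_j$ and a bijection from $\mathrm{Tr}(\mathcal G_j)$ to the pairs ($b$, $b$-bit string). Split $\{1,\dots,c_j\}$ into consecutive blocks of lengths $2^b$, $b\in B_j$. Reading the string as a position in its block turns these pairs into the numbers $1,\dots,c_j$.

**Step 2.** *This step forms the products.* Let $\mathcal K_j$ be the disjoint union of $\mathcal G_j$ and one disjoint copy of $\mathcal H_i$ for each $i\in I_j$, counted with multiplicity. By (3), applied repeatedly, restricting to the parts is a bijection from $\mathrm{Tr}(\mathcal K_j)$ to $\mathrm{Tr}(\mathcal G_j)\times\prod_{i\in I_j}\mathrm{Tr}(\mathcal H_i)$. The size of $\mathcal K_j$ is polynomial because $I_j$ is listed explicitly.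

**Step 3.** *This step forms the sum.* Put $\mathcal K_1,\dots,\mathcal K_m$ on a common vertex set and apply Theorem 1. The solutions of the resulting hypergraph are in bijection with the pairs ($j$, member of $\mathrm{Tr}(\mathcal K_j)$), hence with the required triples. $\blacksquare$

For example, $c=5=2^0+2^2$ uses $\mathcal D_0$, which has no edges, and $\mathcal D_2$. Step 2 of the proof of Theorem 1 applies and gives the edges $\{y_0,y_2\},\{p_0,q_0,y_2\},\{p_1,q_1,y_2\}$, with selectors named after $b$. The minimal transversals are $\{y_2\}$ and the four sets made of $y_0$, one of $p_0,q_0$ and one of $p_1,q_1$. There are five in all.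

## Solutions that keep their names cost $\prod_i|\mathcal H_i|$ edges

The bijection $\Phi$ re-identifies solutions: vertices of $\mathcal H_2$ are renamed, and $Y$, which contains no vertex of $W$, stands for $(1,T_1)$. One may ask for a tidier construction, in which every solution $Q$, restricted to the original vertices, is literally the transversal that it stands for. No such construction has polynomial size. The proof uses a classical identity.

**Lemma 7 (Berge's identity).** Let $\mathcal H$ be a hypergraph on $V$ and $F\subseteq V$. Then $F$ meets every member of $\mathrm{Tr}(\mathcal H)$ if and only if $F$ contains an edge of $\mathcal H$. Consequently $\mathrm{Tr}(\mathrm{Tr}(\mathcal H))$ is the set of inclusion-minimal edges of $\mathcal H$.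

*Proof.* If $F$ contains an edge $E$, every transversal meets $E$ and hence $F$. If $F$ contains no edge, then $V\setminus F$ meets every edge, so it is a transversal and contains some $T\in\mathrm{Tr}(\mathcal H)$, which $F$ misses. For the last sentence, the transversals of $\mathrm{Tr}(\mathcal H)$ are the sets containing an edge, and the minimal ones among these are the minimal edges. $\square$

**Proposition 8.** Let $V_1,\dots,V_d$ be disjoint, and let $\mathcal H_i$ be a non-empty antichain of non-empty subsets of $V_i$. Put $V=\bigcup_iV_i$. Let $\mathcal G$ be a hypergraph on some $U\supseteq V$ with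
$$\{Q\cap V:Q\in\mathrm{Tr}(\mathcal G)\}=\bigcup_i\mathrm{Tr}(\mathcal H_i).$$
Then $|\mathcal G|\ge\prod_{i=1}^d|\mathcal H_i|$. For example, $|\mathcal G|\ge2^d$ when every $\mathcal H_i$ has two edges.

*Proof.* Let $\mathcal T=\bigcup_i\mathrm{Tr}(\mathcal H_i)$ and $\mathcal G_V=\{F\in\mathcal G:F\subseteq V\}$.

**Step 1.** *This step describes the transversals of $\mathcal G_V$.* We claim that for $X\subseteq V$ the following are equivalent:

1. $X$ is a transversal of $\mathcal G_V$;
2. $X\cup(U\setminus V)$ is a transversal of $\mathcal G$;
3. $X\supseteq Q\cap V$ for some $Q\in\mathrm{Tr}(\mathcal G)$;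
4. $X$ contains a member of $\mathcal T$.

An edge of $\mathcal G$ that does not lie inside $V$ is met by $U\setminus V$, and an edge inside $V$ can be met only by $X$; so 1 and 2 are equivalent. If 2 holds, $X\cup(U\setminus V)$ contains some $Q\in\mathrm{Tr}(\mathcal G)$, and then $Q\cap V\subseteq X$. Conversely, if $Q\cap V\subseteq X$, then $Q\subseteq X\cup(U\setminus V)$, so the latter is a transversal. Thus 2 and 3 are equivalent. Statements 3 and 4 are equivalent by the hypothesis on $\mathcal G$.

**Step 2.** *This step identifies the minimal edges of $\mathcal G_V$.* By Step 1, $\mathrm{Tr}(\mathcal G_V)$ is the set of inclusion-minimal members of $\mathcal T$. A set meets all members of $\mathcal T$ if and only if it meets all minimal members, so $\mathrm{Tr}(\mathrm{Tr}(\mathcal G_V))=\mathrm{Tr}(\mathcal T)$. By Lemma 7 the left side is the set of inclusion-minimal edges of $\mathcal G_V$. So every member of $\mathrm{Tr}(\mathcal T)$ is an edge of $\mathcal G$.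

**Step 3.** *This step counts $\mathrm{Tr}(\mathcal T)$.* Members of $\mathrm{Tr}(\mathcal H_i)$ lie in $V_i$. So, by Lemma 7, $F\subseteq V$ meets every member of $\mathrm{Tr}(\mathcal H_i)$ if and only if $F\cap V_i$ contains an edge of $\mathcal H_i$. Hence $F$ is a transversal of $\mathcal T$ if and only if $F\cap V_i$ contains an edge of $\mathcal H_i$ for every $i$. The $V_i$ are disjoint and each $\mathcal H_i$ is an antichain, so the minimal such sets are exactly
$$\mathrm{Tr}(\mathcal T)=\{E_1\cup\dots\cup E_d:E_i\in\mathcal H_i\},$$
and different choices of $(E_1,\dots,E_d)$ give different sets. There are $\prod_i|\mathcal H_i|$ of them, and by Step 2 all are edges of $\mathcal G$. $\blacksquare$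

A concrete case is $V_i=\{u_i,v_i\}$ and $\mathcal H_i=\{\{u_i\},\{v_i\}\}$. Each $\mathcal H_i$ has the single minimal transversal $\{u_i,v_i\}$, so there are only $d$ solutions, yet a hypergraph $\mathcal G$ as in Proposition 8 needs at least $2^d$ edges. The edges that the proof finds are the unions $E_1\cup\dots\cup E_d$ of our very first attempt.

So no polynomial-size construction can produce, on all inputs, solutions whose traces on $V$ are exactly the desired transversals. The construction in Step 5 of the proof of Theorem 1 does not contradict this. It first renames vertices so that two known solutions coincide as $P$. Even relative to the renamed hypergraphs $\mathcal H_i'$ it is not literal. The set $S$ has trace $P\in\mathrm{Tr}(\mathcal H_1')$ on $W$, and the sets of the third kind have trace $T\in\mathrm{Tr}(\mathcal H_i')$. But $Y$ has trace $\emptyset$, which belongs to no $\mathrm{Tr}(\mathcal H_i')$, since every $\mathcal H_i'$ has an edge. Exactly this one solution escapes the hypothesis of Proposition 8.
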